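# Local maxima of spherical mixed $p$-spin Hamiltonians: from second moments to overwhelming probability

## 1. The quadratic case: exactly two maxima

Let $J$ be an $N\times N$ matrix with i.i.d. standard Gaussian entries, let $a>0$, and consider on the unit sphere $S_{N-1}\subset\mathbb R^N$ the random function
$$H_N(\sigma)=\sqrt{aN}\,\langle\sigma,J\sigma\rangle .$$
It is a centered Gaussian field with covariance $Na(\sigma\tau)^2$, where $\sigma\tau=\sum_i\sigma_i\tau_i$. How many local maxima does it have on the sphere, and how large is the normalized radial derivative $\frac1N\partial_rH_N$ at them? Here $\partial_rH(\sigma)=\langle\sigma,\nabla H(\sigma)\rangle$ is the derivative in the direction pointing out of the sphere.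

Put $G=(J+J^T)/\sqrt2$. Then $H_N(\sigma)=\sqrt{aN/2}\,\langle\sigma,G\sigma\rangle$. Almost surely the eigenvalues $\lambda_1>\dots>\lambda_N$ of $G$ are distinct; let $v_1,\dots,v_N$ be unit eigenvectors. By Lagrange multipliers the critical points on the sphere are $\pm v_1,\dots,\pm v_N$. At $\pm v_i$ with $i\ge2$ move toward $v_1$:
$$H_N(\pm\cos t\,v_i+\sin t\,v_1)=\sqrt{aN/2}\,\big(\lambda_i+(\lambda_1-\lambda_i)\sin^2t\big),$$
which exceeds the value at $t=0$ for all small $t\ne0$. So $\pm v_i$ is not a local maximum, while $\pm v_1$ are global maxima. There are exactly two local maxima. Since $H_N$ is homogeneous of degree $2$, $\partial_rH_N=2H_N$ on the sphere, and at both maxima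
$$\tfrac1N\partial_rH_N=\tfrac{2}{N}\sqrt{\tfrac{aN}{2}}\,\lambda_1=\sqrt{2a}\,\frac{\lambda_1}{\sqrt N}\longrightarrow 2\sqrt{2a}\quad\text{in probability,}$$
because $\lambda_1/\sqrt N\to2$ in probability (Lemma 5 below contains a proof). Hence, with $x=2\sqrt{2a}$ and any $\varepsilon>0$, the number $\mathcal N$ of local maxima with $\frac1N\partial_rH_N\in[x-\varepsilon,x+\varepsilon]$ is $2$ with probability tending to $1$, and $\frac1N\ln\mathcal N\to0$ in probability.

What changes if we add cubic and higher terms? There are no eigenvectors. As we shall see, the number of local maxima becomes exponentially large in $N$ and depends on the window for the radial derivative. No formula exists for it that we can read off. What we shall be given are its first two moments, to exponential accuracy. The task is to get from there to the actual, random number of maxima.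

## 2. General mixtures and the rate function $I$

Let $\xi(x)=\sum_{p\ge0}a_px^p$ with $a_p\ge0$, $a_0=a_1=0$, $\xi(1)<\infty$, radius of convergence greater than $1$, and $a_p>0$ for some $p\ge2$. The spherical mixed $p$-spin Hamiltonian with mixture $\xi$ is the centered Gaussian field with
$$\mathrm{Cov}[H_N(\sigma),H_N(\tau)]=N\xi(\sigma\tau).$$
It is defined on a ball of radius larger than $1$ and almost surely smooth there. Write $S=S_{N-1}$ and, from now on, let $\xi',\xi''$ denote the numbers $\xi'(1)>0$ and $\xi''(1)>0$. For $D\subset\mathbb R$,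
$$\mathcal N(D)=\#\{\text{local maxima of }H_N\text{ on }S\text{ (with respect to the sphere) with }\tfrac1N\partial_rH_N\in D\}.$$

The rate function is
$$I(x)=\frac12\ln\frac{\xi''}{\xi'}-\frac{x^2}{4\xi''}\,\frac{\xi''-\xi'}{\xi''+\xi'}+\Omega\Big(\frac{x}{\sqrt{2\xi''}}\Big),\qquad
\Omega(y)=\begin{cases}-\frac12y\sqrt{y^2-2}+\ln\frac{y+\sqrt{y^2-2}}{\sqrt2}&y\ge\sqrt2,\\-\infty&\text{else,}\end{cases}$$
and $r_\infty=\inf\{x:I(x)\ge0\}=2\sqrt{\xi''}$, $r_0=\sup\{x:I(x)\ge0\}$. The formula shows that $I$ is continuous on $[r_\infty,\infty)$. We take the following as given.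

1. $I$ is $-\infty$ below $r_\infty$, strictly decreasing on $[r_\infty,\infty)$, and $I(r_0)=0$.
2. For suitable $D$ (e.g. intervals), $\frac1N\ln\mathbb E[\mathcal N(D)]\to\sup_{x\in D}I(x)$.
3. For all $x\in[r_\infty,r_0]$, $$\lim_{\varepsilon\searrow0}\lim_{N\to\infty}\Big(\tfrac1N\ln\mathbb E\big[\mathcal N([x-\varepsilon,x+\varepsilon])^2\big]-\tfrac2N\ln\mathbb E\big[\mathcal N([x-\varepsilon,x+\varepsilon])\big]\Big)=0.$$
4. $\lim_{\varepsilon\searrow0}\lim_{N\to\infty}\mathbb P\big(\mathcal N((-\infty,r_\infty-\varepsilon]\cup[r_0+\varepsilon,\infty))=0\big)=1$.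

We call these Facts 1–4. The problem, from David Belius and Marius A. Schmidt, "Complexity of local maxima of given radial derivative for mixed $p$-spin Hamiltonians", arXiv:2207.14361 (2022), asks to prove or disprove that $\frac1N\ln\mathcal N([x-\varepsilon,x+\varepsilon])$ converges to $I(x)$ in probability, as $N\to\infty$ and then $\varepsilon\searrow0$, for all $x\in[r_\infty,r_0]$. It does.

**Theorem 1.** Let $x\in[r_\infty,r_0]$. For every fixed $\varepsilon>0$, $\frac1N\ln\mathcal N([x-\varepsilon,x+\varepsilon])\to\sup_{[x-\varepsilon,x+\varepsilon]}I=I(\max(x-\varepsilon,r_\infty))$ in probability. Since $I$ is continuous on $[r_\infty,\infty)$, letting $\varepsilon\searrow0$ gives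
$$\lim_{\varepsilon\searrow0}\lim_{N\to\infty}\tfrac1N\ln\mathcal N([x-\varepsilon,x+\varepsilon])=I(x)\quad\text{in probability.}$$

The proof gives more. Say that something holds *with overwhelming probability* (w.o.p.) if it has probability at least $1-e^{-qN}$ for some $q>0$ and all large $N$. Put $v=\xi'+\xi''$ and $\rho=\xi'/v$. For $\sigma\in S$ let $P_\sigma$ be the projection onto $T_\sigma S$, let $\nabla_SH=P_\sigma\nabla H$ be the tangential gradient, and let
$$\mathrm{Hess}_SH=P_\sigma\nabla^2H\,P_\sigma-\partial_rH\cdot\mathrm{Id}\quad\text{on }T_\sigma S .$$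
If $\alpha$ is a unit-speed great circle, then $\alpha''=-\alpha$, so $(H\circ\alpha)''=\nabla^2H(\alpha',\alpha')-\langle\nabla H,\alpha\rangle=\mathrm{Hess}_SH(\alpha',\alpha')$; this is why the second term is there. For example, the linear function $H(\sigma)=\langle b,\sigma\rangle$ has $\nabla^2H=0$ and $\mathrm{Hess}_SH=-\langle b,\sigma\rangle\mathrm{Id}$. At its maximum $b/|b|$ all the negative curvature comes from the radial derivative $|b|$.

**Theorem 2.**

* (a) Let $r_\infty<r_0$. If $D$ is a non-degenerate interval with $\inf D<r_0$ and $\sup D>r_\infty$, then for each $\eta>0$, w.o.p. $|\frac1N\ln\mathcal N(D)-\sup_DI|\le\eta$. Here $\sup_DI=I(r_*)$ with $r_*=\max(\inf D,r_\infty)$. If $r_\infty=r_0$, the same holds for every interval $D$ with $r_\infty$ in its interior. Consequently, by Borel–Cantelli, convergence is almost sure under any coupling of the $H_N$.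
* (b) If $D$ is an interval with $\inf D>r_0$ or $\sup D<r_\infty$, then w.o.p. $\mathcal N(D)=0$.
* (c) The maximum and minimum of $\frac1N\partial_rH_N$ over all local maxima converge in probability to $r_0$ and $r_\infty$ respectively. With $u=\xi''/\xi'$, $\frac1N\ln\mathcal N(\mathbb R)\to I(r_\infty)=\frac12\ln u-\frac{u-1}{u+1}$ in probability.
* (d) Let $r_\infty<r_0$ and $D,r_*$ as in (a). For every $\eta>0$ there is $q>0$ such that w.o.p. all but at most $e^{-qN}\mathcal N(D)$ of the local maxima counted by $\mathcal N(D)$ satisfy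
$$\Big|\tfrac{\partial_rH_N}N-r_*\Big|\le\eta,\qquad\Big|\tfrac{H_N}N-\rho\tfrac{\partial_rH_N}N\Big|\le\eta,\qquad\Big|\tfrac1N\lambda_{\max}(\mathrm{Hess}_SH_N)-\Big(r_\infty-\tfrac{\partial_rH_N}N\Big)\Big|\le\eta .$$

Nothing is claimed in the boundary cases $\inf D=r_0$ or $\sup D=r_\infty$. The proofs use Facts 1–3; the statement of Fact 4 is contained in (b).

Two computations orient us. First, $\Omega(\sqrt2)=0$, so $I(r_\infty)=g(u)$ with $g(u)=\frac12\ln u-\frac{u-1}{u+1}$. We have $u\ge1$ because $\xi''-\xi'=\sum_pp(p-2)a_p\ge0$, with equality iff $\xi=a_2x^2$. Since $g(1)=0$ and $g'(u)=\frac1{2u}-\frac2{(u+1)^2}=\frac{(u-1)^2}{2u(u+1)^2}$, we get $I(r_\infty)>0$ if $u>1$. As $I(r_0)=0$ and $I$ is strictly decreasing on $[r_\infty,\infty)$,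
$$r_\infty=r_0\iff\xi''=\xi'\iff\xi=a_2x^2 .\tag{1}$$
So Section 1 is exactly the degenerate case: there $\xi'=\xi''=2a$, $r_\infty=r_0=2\sqrt{2a}$ and $I(r_\infty)=0$, as we found by hand. Second, for $\xi=x^3$ we have $\xi'=3$, $\xi''=6$, $u=2$, $r_\infty=2\sqrt6$, and $I(r_\infty)=\frac12\ln2-\frac13\approx0.013$. By (c) there are exponentially many maxima, at a small rate.

## 3. How far two moments reach

The upper bound is Markov's inequality: $\mathbb P(\mathcal N(D)\ge e^{N(\sup_DI+\eta)})\le e^{-N\eta/2}$ for large $N$ by Fact 2. For the lower bound the natural tool is the Paley–Zygmund inequality. If $Z\ge0$ has mean $m>0$ and finite second moment, then $m\le\frac m2+\mathbb E[Z\mathbf 1_{Z\ge m/2}]\le\frac m2+(\mathbb E[Z^2]\,\mathbb P(Z\ge\frac m2))^{1/2}$, hence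
$$\mathbb P(Z\ge\tfrac m2)\ge\tfrac14\,\frac{m^2}{\mathbb E[Z^2]}.\tag{2}$$
With $Z=\mathcal N([x-\varepsilon,x+\varepsilon])$ and Fact 3, for every $\theta>0$ and then $\varepsilon$ small enough, the right side is at least $\frac14e^{-\theta N}$ for large $N$. This is where the approach stops: we want probability near $1$ and have $e^{-o(N)}$. Moment information of this accuracy cannot give more. Let $Z_N=e^{\sqrt N}\lfloor e^{NI}\rfloor$ with probability $e^{-\sqrt N}$ and $Z_N=0$ otherwise, with $I>0$. Then $\mathbb E[Z_N]=\lfloor e^{NI}\rfloor$ and $\frac1N\ln(\mathbb E[Z_N^2]/\mathbb E[Z_N]^2)=N^{-1/2}\to0$, yet $\mathbb P(Z_N=0)\to1$.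

So we must use that $\mathcal N$ comes from a Gaussian field. The field is a function of i.i.d. standard Gaussians $J$, and Gaussian space has the isoperimetric property that a set of probability $e^{-2\theta N}$, enlarged by a Euclidean distance $4\sqrt{\theta N}$, has probability at least $1-e^{-2\theta N}$. Moving $J$ by $4\sqrt{\theta N}$ changes $H_N/N$ by at most a constant times $\sqrt\theta$, uniformly on $S$: a small perturbation on the natural scale of $H_N/N$. If having many maxima with radial derivative near $x$ survived such perturbations, we would be done.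

But $\mathcal N$ is not a continuous function of $J$, and a nearly flat maximum can be destroyed by a tiny perturbation. On the line, $f(t)=\frac{t^3}3-\frac{ct^2}2$ has a local maximum at $0$ with $f''(0)=-c$. Add $h(t)=bt$ with $b>c^2/4$; then $f'+h'=(t-\frac c2)^2+b-\frac{c^2}4>0$ and no local maximum is left. For $b$ close to $c^2/4$ the perturbation is of size about $c^3/2$ on $|t|\le2c$.

What gets us past this point is the radial derivative. At a fixed point $\sigma$ we shall see that $\frac1N\mathrm{Hess}_SH_N$ has the law of $X-R\,\mathrm{Id}$, where $R$ is the law of $\frac1N\partial_rH_N$ and $X$ is an independent GOE-type matrix with top eigenvalue near $2\sqrt{\xi''}=r_\infty$. If the radial derivative is $x>r_\infty$, the top eigenvalue of the Hessian is therefore about $r_\infty-x<0$, except on an event of probability $e^{-\mathrm{const}\,N}$. A Kac–Rice count should then show that the critical points near radial derivative $x$ with top eigenvalue above $-c=-(x-r_\infty)/4$ are fewer, by an exponential factor, than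 all maxima near $x$. Since Paley–Zygmund loses only $e^{-\theta N}$ with $\theta$ as small as we like, this exponential gain survives the loss. The remaining maxima are uniformly non-degenerate and hence stable. The endpoint $x=r_\infty$, where there is no gap, is reached at the end through windows slightly to its right.

Sections 4–8 carry this out. Throughout, $N\ge2$ and $n=N-1$.

## 4. The field as a function of independent Gaussians

The purpose of this section is to realize $H_N$ on a Gaussian space, to bound its derivatives, and to measure how $H_N$ moves when the Gaussians are shifted. We use these textbook facts.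

* Sudakov–Fernique: if two centered separable Gaussian processes satisfy $\mathbb E(A_s-A_t)^2\le\mathbb E(B_s-B_t)^2$ for all $s,t$, then $\mathbb E\sup A\le\mathbb E\sup B$.
* Borell–TIS: for a continuous centered Gaussian process on a compact set with variances at most $\tau^2$, $\mathbb P(\sup A\ge\mathbb E\sup A+u)\le e^{-u^2/(2\tau^2)}$ for $u>0$.
* Gaussian concentration: if $F$ is $L$-Lipschitz and $g$ is a standard Gaussian vector, then $\mathbb Ee^{s(F(g)-\mathbb EF(g))}\le e^{s^2L^2/2}$, so $\mathbb P(F(g)-\mathbb EF(g)\ge u)\le e^{-u^2/(2L^2)}$, and likewise for $-F$.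

**Definition (injective norm).** For $T\in(\mathbb R^N)^{\otimes p}$, $\|T\|_{inj}=\sup_{|u_1|=\dots=|u_p|=1}\langle T,u_1\otimes\dots\otimes u_p\rangle$.

For $p=2$ this is the operator norm of a matrix: $\|\mathrm{Id}\|_{inj}=1$, while the Euclidean norm of $\mathrm{Id}$ is $\sqrt N$. Always $\|T\|_{inj}\le\|T\|_2$ by Cauchy–Schwarz.

**Step 1: construct the field.** Let $J=(J_p)_{p\ge2}$, where $J_p\in(\mathbb R^N)^{\otimes p}$ has i.i.d. standard Gaussian entries, all independent. Let $\gamma$ be the law of $J$, a product measure on $\mathbb R^{\mathbb N}$. Put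
$$H_J(\sigma)=\sqrt N\sum_{p\ge2}\sqrt{a_p}\,\langle J_p,\sigma^{\otimes p}\rangle .$$
For unit vectors $u_i,w_i$ with $c_i=\langle u_i,w_i\rangle$,
$$\mathbb E\langle J_p,\otimes u_i-\otimes w_i\rangle^2=2-2\prod_ic_i\le\sum_i(2-2c_i)=\sum_i|u_i-w_i|^2,$$
because $1-\prod_ic_i=\sum_i(\prod_{j<i}c_j)(1-c_i)$, with $|\prod_{j<i}c_j|\le1$ and $1-c_i\ge0$. The right side is the increment variance of $\sum_i\langle g_i,u_i\rangle$ with independent standard Gaussian vectors $g_i\in\mathbb R^N$, whose supremum has mean $\sum_i\mathbb E|g_i|\le p\sqrt N$. By Sudakov–Fernique, $\mathbb E\|J_p\|_{inj}\le p\sqrt N$.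

Let $R_\xi>1$ be the radius of convergence of $\xi$, fix $1<b<\sqrt{R_\xi}$, and let
$$\mathcal L=\Big\{J:\sum_p\sqrt{a_p}\,b^p\|J_p\|_{inj}<\infty\Big\}.$$
This is a linear space. It has full measure, since $\mathbb E\sum_p\sqrt{a_p}\,b^p\|J_p\|_{inj}\le\sqrt N\sum_p\sqrt{a_p}\,p\,b^p<\infty$: the power series $\sum_p\sqrt{a_p}\,x^p$ has radius of convergence $\sqrt{R_\xi}>b$. It contains $\ell^2$, since $\sum_p\sqrt{a_p}\,b^p\|h_p\|_2\le(\sum_pa_pb^{2p})^{1/2}\|h\|_2<\infty$. The derivative $D^k\langle J_p,\sigma^{\otimes p}\rangle[v_1,\dots,v_k]$ is a sum over the ways to place $v_1,\dots,v_k$ in distinct slots of $\sigma^{\otimes p}$, so for unit $v_i$ it is at most $p^k\|J_p\|_{inj}|\sigma|^{p-k}$ (and zero if $k>p$). Hence for $J\in\mathcal L$ the series and all its derivatives converge locally uniformly on $\{|\sigma|<b\}$. The covariance is $N\sum_pa_p(\sigma\tau)^p=N\xi(\sigma\tau)$. The law of a smooth centered Gaussian field is determined by its covariance, and everything we want to prove concerns the law of $H_N$ for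 each $N$. So we take $H_N=H_J$.

**Step 2: bound the derivatives.** On $S$, $\|D^kH_J\|_{op}\le\sqrt N\sum_p\sqrt{a_p}\,p^k\|J_p\|_{inj}$, so $\mathbb E\sup_S\|D^kH\|_{op}\le N\sum_p\sqrt{a_p}\,p^{k+1}$, which is finite. Moreover $D^kH(\sigma)[v_1,\dots,v_k]=\sqrt N\sum_p\sqrt{a_p}\langle J_p,T_p\rangle$ with $\|T_p\|_2\le p^k$ for unit $v_i$, so its variance is at most $N\sum_pa_pp^{2k}$. Borell–TIS, applied to the process $(\sigma,v_1,\dots,v_k)\mapsto D^kH(\sigma)[v_1,\dots,v_k]$ with $u$ equal to a large constant times $N$, bounds each of three failure probabilities by $e^{-3N}$, and $3e^{-3N}\le e^{-N}$. So there is $M\ge1$, depending only on $\xi$, with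
$$\mathbb P(G_M)\ge1-e^{-N},\qquad G_M=\Big\{\sup_S\|D^kH_N\|_{op}\le MN,\ k=1,2,3\Big\}.\tag{3}$$
On $G_M$, $|\partial_rH_N|/N\le M$ on $S$. Enlarge $M$ so that $M>r_0+1$.

**Step 3: measure the effect of a shift.** If $h\in\ell^2$ and $\|h\|_2\le t$, then on $S$ both $|H_h|$ and $|\partial_rH_h|$ are at most $\sqrt N\sum_p\sqrt{a_p}\,p\,\|h_p\|_2$, so by Cauchy–Schwarz
$$\sup_S|H_h|,\ \sup_S|\partial_rH_h|\le C_1t\sqrt N,\qquad C_1=\Big(\sum_pp^2a_p\Big)^{1/2}.\tag{4}$$
In particular a shift of size $t=\mathrm{const}\cdot\sqrt N$ changes $H_N/N$ by $O(1)$ times that constant.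

## 5. The Gaussian structure at one point, and non-degeneracy

**Step 1: compute the joint law of value, gradient and Hessian.** By rotation invariance take $\sigma=e$, the last basis vector, so that $i,j,k,l\le n$ are tangential indices. We differentiate $N\xi(\sigma\tau)$ and set $\sigma=\tau=e$.

First, $\partial_{\sigma_i}\partial_{\tau_j}\xi(\sigma\tau)=\xi''(\sigma\tau)\tau_i\sigma_j+\xi'(\sigma\tau)\delta_{ij}$. This gives $\mathrm{Cov}(\partial_iH,\partial_jH)=N\xi'\delta_{ij}$ for tangential indices, $\mathrm{Var}\,\partial_rH=N(\xi''+\xi')=Nv$, and $\mathrm{Cov}(\partial_iH,\partial_rH)=0$. Next, $\partial_{\tau_j}\xi(\sigma\tau)=\xi'(\sigma\tau)\sigma_j$ gives $\mathrm{Cov}(H,\partial_jH)=0$ and $\mathrm{Cov}(H,\partial_rH)=N\xi'$. Finally, $\partial_{\tau_k}\partial_{\tau_l}\xi(\sigma\tau)=\xi''(\sigma\tau)\sigma_k\sigma_l$. At $\sigma=e$ the tangential coordinates vanish, so a nonzero result requires that both factors $\sigma_k,\sigma_l$ be differentiated. Hence $\partial_{kl}H$ is uncorrelated with $H$, $\partial_rH$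 and $\partial_iH$, and $\mathrm{Cov}(\partial_{ij}H,\partial_{kl}H)=N\xi''(\delta_{ik}\delta_{jl}+\delta_{il}\delta_{jk})$. Also $\mathrm{Var}\,H=N\xi(1)$. Therefore, at each point of $S$:

* $\nabla_SH$ is $N(0,N\xi'\,\mathrm{Id}_n)$, independent of $(H,\partial_rH,\mathrm{Hess}_SH)$;
* $\frac1N(\partial_rH,\,H,\,\mathrm{Hess}_SH)\overset d=(R,\ \rho R+Y,\ X-R\,\mathrm{Id})$ with $R,Y,X$ independent, $R\sim N(0,v/N)$, $Y\sim N(0,w/N)$, $w=\xi(1)-\xi'^2/v\ge0$, and $X=\sqrt{\xi''/N}\,G$, $G=(A+A^T)/\sqrt2$, where $A$ is an $n\times n$ matrix of i.i.d. $N(0,1)$ entries.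

Here $\rho R$ is the regression of $H/N$ on $\partial_rH/N$. For $\xi=x^3$ we have $\rho=\frac13$ and $w=1-\frac99=0$, as it must be since then $\partial_rH=3H$. For $\xi=x^2+x^3$, $\xi'=5$, $\xi''=8$, $\rho=\frac5{13}$ and $w=2-\frac{25}{13}=\frac1{13}$.

**Step 2: exclude degenerate critical points.** We need this so that critical points can be counted by a change of variables.

**Lemma 1.** Almost surely all critical points of $H_N$ on $S$ are non-degenerate.

**Proof.** Let $Z(\sigma)=P_\sigma\nabla H(\sigma)\in\mathbb R^N$. Fix $\Lambda$ and work on the event that $Z$ is $\Lambda$-Lipschitz on $S$ for the geodesic distance and $|(Z\circ\alpha)''|\le\Lambda$ along all unit-speed great circles $\alpha$. Let $\sigma_0$ be a degenerate critical point, $z\in T_{\sigma_0}S$ a unit vector in the kernel of $\mathrm{Hess}_SH(\sigma_0)$, and $\alpha(s)=\cos s\,\sigma_0+\sin s\,z$. Differentiate $Z\circ\alpha=\nabla H(\alpha)-\langle\nabla H(\alpha),\alpha\rangle\alpha$ at $s=0$: the tangential part of the derivative is $P\nabla^2H\,z-\partial_rH\,z=\mathrm{Hess}_SH\,z=0$.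 The normal part vanishes too, because differentiating $\langle Z\circ\alpha,\alpha\rangle\equiv0$ gives $\langle(Z\circ\alpha)',\alpha\rangle=-\langle Z,\alpha'\rangle=0$ at $s=0$. So $|Z(\alpha(s))|\le\frac\Lambda2\delta^2$ for $|s|\le\delta$. On the $\delta^2$-neighborhood of this arc, $|Z|\le\frac\Lambda2\delta^2+\Lambda\delta^2\le2\Lambda\delta^2$.

For $\delta\le\frac12$ this neighborhood contains the disjoint open balls of radius $\delta^2$ around the points $\alpha(2j\delta^2)$, $|j|\le\frac1{2\delta}$. There are at least $\frac1{2\delta}$ of them, each of volume at least a constant times $\delta^{2n}$. So the neighborhood has volume at least $c_n\delta^{2n-1}$. On the other hand $Z(\sigma)$ is an isotropic Gaussian vector on the $n$-dimensional space $T_\sigma S$, so $\mathbb E\,\mathrm{vol}\{|Z|\le2\Lambda\delta^2\}\le C\delta^{2n}$ with $C=C(N,\Lambda)$. By Markov, the probability that a degenerate critical point exists on our event is at most $C\delta^{2n}/(c_n\delta^{2n-1})=C'\delta$. Let $\delta\to0$. Then let $\Lambda\to\infty$: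 the events exhaust the probability space since $H_N$ is smooth near the compact set $S$. $\square$

## 6. Kac–Rice upper bounds with a constraint

Let $Q=\frac1N(\partial_rH,\,H,\,\lambda_{\max}(\mathrm{Hess}_SH))$, a continuous map $S\to\mathbb R^3$. For $O\subset\mathbb R^3$ open let $C_O=\#\{\sigma\in S:\nabla_SH=0,\ Q(\sigma)\in O\}$. Let $\omega_N=\mathrm{vol}(S)$. The purpose of this section is to bound $\mathbb E\,C_O$ when $O$ describes atypical critical points.

**Lemma 2.**
$$\mathbb E\,C_O\le\omega_N(2\pi N\xi')^{-n/2}N^n\,\mathbb E\big[|\det(X-R)|\,\mathbf 1_O(R,\,\rho R+Y,\,\lambda_{\max}(X)-R)\big].$$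

**Proof.** Let $\sigma_1,\dots,\sigma_k$ be distinct points counted by $C_O$; by Lemma 1 they are non-degenerate. Let $\zeta>0$. Near $\sigma_j$ choose a smooth orthonormal frame $E_1,\dots,E_n$ of the tangent spaces and let $z_i=\langle\nabla_SH,E_i\rangle$. At $\sigma_j$, where $\nabla_SH=0$, the derivative of $z_i$ in direction $E_l$ is $\mathrm{Hess}_SH(E_l,E_i)$; the term in which the frame is differentiated is multiplied by $\nabla_SH=0$. So $(z_i)$ has Jacobian $|\det\mathrm{Hess}_SH|\ne0$ at $\sigma_j$ and is a diffeomorphism from a neighborhood $V_j$ onto a neighborhood of $0\in\mathbb R^n$. Shrink the $V_j$: they are disjoint, $Q\in O$ on $V_j$ (as $O$ is open), and on $V_j$ the Jacobian is at most $(1+\zeta)|\det\mathrm{Hess}_SH|$, since both are continuous and agree at $\sigma_j$ with a nonzero value. If $\delta$ is so small that the ball $B_\delta\subset\mathbb R^n$ lies in all images, the change of variables formula gives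
$$\mathrm{vol}(B_\delta)\le(1+\zeta)\int_{V_j}\mathbf 1_{|\nabla_SH|<\delta}\,|\det\mathrm{Hess}_SH|\,d\sigma .$$
Sum over $j$. Since $k\le C_O$ and $\zeta$ are arbitrary,
$$C_O\le\liminf_{\delta\to0}\frac1{\mathrm{vol}(B_\delta)}\int_S\mathbf 1_{|\nabla_SH|<\delta}\,\mathbf 1_O(Q)\,|\det\mathrm{Hess}_SH|\,d\sigma .$$
(With $\delta=1/m$, $m\to\infty$, the right side is a random variable, and $C_O$ enters below only through this bound.) Take expectations, using Fatou's lemma and Tonelli. By rotation invariance the integrand has the same mean at every $\sigma$. By Section 5, $\nabla_SH$ is independent of $(Q,\mathrm{Hess}_SH)$, its density is at most $(2\pi N\xi')^{-n/2}$, so $\mathbb P(|\nabla_SH|<\delta)\le\mathrm{vol}(B_\delta)(2\pi N\xi')^{-n/2}$, and $|\det\mathrm{Hess}_SH|\overset d=N^n|\det(X-R)|$ jointly with $Q$. $\square$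

Next we identify the exponential rate of the unconstrained bound and check that it is $I$. Let $\mu$ be the semicircle law of variance $\xi''$, with density $\frac1{2\pi\xi''}\sqrt{4\xi''-\lambda^2}$ on $[-2\sqrt{\xi''},2\sqrt{\xi''}]$, and set
$$\Psi(r)=\int\ln|r-\lambda|\,\mu(d\lambda),\qquad K(r)=\tfrac12-\tfrac12\ln\xi'+\Psi(r)-\frac{r^2}{2v}.$$

**Lemma 3.** $K$ is continuous on $\mathbb R$ and $K=I$ on $[r_\infty,\infty)$.

**Proof.** For $\eta>0$ let $\Psi_\eta(r)=\int\ln\max(|r-\lambda|,\eta)\,\mu(d\lambda)$, which is continuous. The density of $\mu$ is at most $\frac1{\pi\sqrt{\xi''}}$ and $\int_{-\eta}^\eta\ln\frac\eta{|t|}\,dt=2\eta$, so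
$$0\le\Psi_\eta-\Psi\le\frac{2\eta}{\pi\sqrt{\xi''}}.\tag{5}$$
Thus $\Psi$ is a uniform limit of continuous functions, and $K$ is continuous.

We claim that for $r\ge2\sqrt{\xi''}$ and $y=r/\sqrt{2\xi''}$,
$$\Psi(r)=\tfrac12\ln\xi''-\tfrac12+\frac{r^2}{4\xi''}+\Omega(y).\tag{6}$$
For $y>\sqrt2$, $\Omega'(y)=-\frac12\sqrt{y^2-2}-\frac{y^2}{2\sqrt{y^2-2}}+\frac1{\sqrt{y^2-2}}=-\sqrt{y^2-2}$. So the right side of (6) has derivative $\frac r{2\xi''}-\frac{\sqrt{y^2-2}}{\sqrt{2\xi''}}=\frac{r-\sqrt{r^2-4\xi''}}{2\xi''}$. This is the Stieltjes transform $\int\frac{\mu(d\lambda)}{r-\lambda}$ of the semicircle law, which equals $\Psi'(r)$. The two sides of (6) thus differ by a constant on $(2\sqrt{\xi''},\infty)$. As $y\to\infty$, $-\frac12y\sqrt{y^2-2}=-\frac{y^2}2+\frac12+o(1)$ and the logarithm in $\Omega$ is $\ln(\sqrt2\,y)+o(1)$. Since $\frac{r^2}{4\xi''}=\frac{y^2}2$, the right side of (6) is $\frac12\ln\xi''+\ln(\sqrt2\,y)+o(1)=\ln r+o(1)$, and clearly $\Psi(r)=\ln r+o(1)$. So (6) holds, at $r=2\sqrt{\xi''}$ by continuity. Inserting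 (6) into $K$ and using
$$\frac{r^2}{4\xi''}-\frac{r^2}{2v}=\frac{r^2}{4\xi''}\cdot\frac{v-2\xi''}{v}=-\frac{r^2}{4\xi''}\,\frac{\xi''-\xi'}{\xi''+\xi'}$$
gives $K(r)=I(r)$. $\square$

The next lemma is where an exponentially unlikely constraint at a single point turns into an exponential reduction of the count.

**Lemma 4.** Let $U$ be a bounded open interval, let $O\subset U\times\mathbb R^2$ be open, and let $\kappa\ge0$ be such that for all large $N$ and all $r\in U$,
$$\mathbb P\big((r,\,\rho r+Y,\,\lambda_{\max}(X)-r)\in O\big)\le2e^{-2\kappa N}.$$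
Then $\limsup_N\frac1N\ln\mathbb E\,C_O\le\sup_UK-\kappa$.

**Proof.** Fix $\eta>0$ and let $\varphi_\eta(y)=\ln\max(|y|,\eta)$, $T_r=\sum_{i\le n}\varphi_\eta(\lambda_i(X)-r)$. Then $|\det(X-r)|\le e^{T_r}$.

First we show that $T_r$ concentrates at scale $O(1)$. The function $\varphi_\eta$ is $\eta^{-1}$-Lipschitz. The Hoffman–Wielandt inequality says that $\sum_i(\lambda_i(X)-\lambda_i(X'))^2\le\|X-X'\|_F^2$ for ordered eigenvalues. If $X,X'$ come from $A,A'$, then $\|X-X'\|_F\le\sqrt{2\xi''/N}\,\|A-A'\|_F$. So $T_r$ is Lipschitz in $A$ with constant at most $\frac{\sqrt n}\eta\sqrt{\frac{2\xi''}N}\le L:=\sqrt{2\xi''}/\eta$, and Gaussian concentration gives $\mathbb Ee^{2T_r}\le e^{2\mathbb ET_r+2L^2}$. By Cauchy–Schwarz and the hypothesis, for $r\in U$,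
$$\mathbb E\big[|\det(X-r)|\,\mathbf 1_O(r,\rho r+Y,\lambda_{\max}(X)-r)\big]\le\big(e^{2\mathbb ET_r+2L^2}\big)^{1/2}\big(2e^{-2\kappa N}\big)^{1/2}=\sqrt2\,e^{\mathbb ET_r+L^2-\kappa N}.$$

Next we compute $\mathbb ET_r$. By Wigner's theorem the empirical spectral measure of $X$ converges weakly in probability to $\mu$. We also have $\mathbb E\frac1n\mathrm{tr}X^2=\frac{\xi''}{N}\cdot\frac1n\,(2n+n(n-1))=\xi''$. Since $\varphi_\eta$ grows only logarithmically, this gives the uniform integrability needed to conclude $\frac1N\mathbb ET_r\to\Psi_\eta(r)$. As functions of $r$ both sides are $\eta^{-1}$-Lipschitz, so the convergence is uniform on the bounded interval $U$.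

Finally we collect constants. From $\omega_N=2\pi^{N/2}/\Gamma(N/2)$ and Stirling, $\frac1N\ln\omega_N=\frac12\ln(2\pi e)-\frac12\ln N+o(1)$, while $\frac1N\ln\big(N^n(2\pi N\xi')^{-n/2}\big)=\ln N-\frac12\ln(2\pi)-\frac12\ln N-\frac12\ln\xi'+o(1)$. The sum tends to $\frac12-\frac12\ln\xi'$. Insert everything into Lemma 2, conditioning on $R=r$, which is independent of $(X,Y)$ and has density $\sqrt{N/2\pi v}\,e^{-Nr^2/2v}$; only $r\in U$ contributes. We obtain
$$\limsup_N\tfrac1N\ln\mathbb E\,C_O\le\sup_U\big(K+\Psi_\eta-\Psi\big)-\kappa .$$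
Let $\eta\to0$ and use (5). $\square$

To apply Lemma 4 we need the tail of the top eigenvalue of $X$.

**Lemma 5.** $\mathbb P(\lambda_{\max}(X)\ge r_\infty+u)\le e^{-Nu^2/(4\xi'')}$ for $u>0$. For each $u>0$ and $N$ large, $\mathbb P(|\lambda_{\max}(X)-r_\infty|\ge u)\le2e^{-Nu^2/(16\xi'')}$.

**Proof.** We have $\lambda_{\max}(G)=\sup_{|z|=1}\sqrt2\langle z,Az\rangle$. With $c=\langle z,z'\rangle$, the increments of this process have variance $2(2-2c^2)=4(1-c)(1+c)\le8(1-c)$, and $8(1-c)=4|z-z'|^2$ is the increment variance of $2\langle g,z\rangle$ with $g$ a standard Gaussian vector in $\mathbb R^n$. By Sudakov–Fernique, $\mathbb E\lambda_{\max}(G)\le2\,\mathbb E|g|\le2\sqrt n$, so $\mathbb E\lambda_{\max}(X)\le2\sqrt{\xi''}=r_\infty$. Since $\lambda_{\max}(G)$ is $\sqrt2$-Lipschitz in $A$, $\lambda_{\max}(X)$ is $\sqrt{2\xi''/N}$-Lipschitz in $A$, and Gaussian concentration gives the first claim.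

For the second, let $u'>0$. By the semicircle law, $\lambda_{\max}(X)\ge r_\infty-u'$ with probability tending to $1$; by concentration, $\mathbb E\lambda_{\max}(X)\ge\lambda_{\max}(X)-u'$ with probability tending to $1$. For large $N$ both occur together with positive probability, so $\mathbb E\lambda_{\max}(X)\ge r_\infty-2u'$. With $u'=u/4$ we get $|\mathbb E\lambda_{\max}(X)-r_\infty|\le u/2$ for large $N$, hence
$$\mathbb P(|\lambda_{\max}(X)-r_\infty|\ge u)\le\mathbb P(|\lambda_{\max}(X)-\mathbb E\lambda_{\max}(X)|\ge\tfrac u2)\le2e^{-Nu^2/(16\xi'')}.\qquad\square$$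

The same proof with $N$ in place of $n$ gives $\lambda_{\max}/\sqrt N\to2$ for the $N\times N$ matrix $G$ of Section 1.

## 7. Uniformly non-degenerate maxima survive perturbation

This section is deterministic. It makes precise that a maximum of curvature at least $c$ cannot be destroyed, or moved far, by a perturbation that is small compared with $c$, and that distinct maxima do not merge.

**Lemma 6.** Let $f,h$ be $C^3$ near $S$ with $\|D^kf\|_{op}\le M$ on $S$ for $k=1,2,3$ and $|h|,|\partial_rh|\le\delta$ on $S$. Let $c>0$, $\delta>0$ and $s:=4\sqrt{\delta/c}\le\min(1,\frac{3c}{20M})$. If $f$ has at least $m$ critical points $\sigma$ on $S$ with $\mathrm{Hess}_Sf(\sigma)\le-c\,\mathrm{Id}$ and $\partial_rf(\sigma)\in[a,b]$, then $f+h$ has at least $m$ distinct local maxima on $S$ with radial derivative in $[a-\beta,b+\beta]$, where $\beta=\delta+2Ms$.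

**Proof.**

**Step 1: quadratic decay around each point.** Let $\sigma_0$ be such a critical point and $\alpha$ a unit-speed great circle with $\alpha(0)=\sigma_0$. Since $\alpha''=-\alpha$ and $\alpha'''=-\alpha'$ are unit vectors,
$$|(f\circ\alpha)'''|=|D^3f(\alpha',\alpha',\alpha')+3D^2f(\alpha',\alpha'')+Df(\alpha''')|\le5M .$$
As $(f\circ\alpha)'(0)=0$ and $(f\circ\alpha)''(0)=\mathrm{Hess}_Sf(\alpha',\alpha')\le-c$, Taylor's formula gives, for $0<t\le\frac{3c}{10M}$,
$$f(\alpha(t))\le f(\sigma_0)-\tfrac c2t^2+\tfrac{5M}6t^3\le f(\sigma_0)-\tfrac c4t^2 .\tag{7}$$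

**Step 2: a local maximum of the perturbed function nearby.** Put $g=f+h$. On the boundary of the closed geodesic ball $B(\sigma_0,s)$, by (7) and $\frac c4s^2=4\delta$,
$$g\le f(\sigma_0)-4\delta+\delta=f(\sigma_0)-3\delta<f(\sigma_0)-\delta\le g(\sigma_0).$$
So the maximum of $g$ over $B(\sigma_0,s)$ is attained in the interior, at a point $\sigma$ which is a local maximum of $g$ on $S$.

**Step 3: its radial derivative.** Along the geodesic $\alpha$ from $\sigma_0$ to $\sigma$, of length at most $s$, $|\frac d{dt}\langle\alpha,\nabla f(\alpha)\rangle|\le|\langle\alpha',\nabla f\rangle|+|D^2f(\alpha,\alpha')|\le2M$. Hence $|\partial_rg(\sigma)-\partial_rf(\sigma_0)|\le\delta+2Ms=\beta$.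

**Step 4: different points give different maxima.** Suppose two of the given points $\sigma_0\ne\sigma_1$ were at geodesic distance at most $2s$. Since $2s\le\frac{3c}{10M}$, (7) applied from $\sigma_0$ and from $\sigma_1$ gives $f(\sigma_1)<f(\sigma_0)<f(\sigma_1)$, a contradiction. So the balls $B(\cdot,s)$ around the given points are disjoint, and the maxima found in Step 2 are distinct. $\square$

## 8. From probability $e^{-o(N)}$ to probability $1-e^{-qN}$

**Gaussian isoperimetric inequality** (Borell 1975, Sudakov–Tsirel'son 1974; see Bogachev, *Gaussian Measures*, Thm 4.3.3). Let $\Phi$ be the standard normal distribution function and $B_{\ell^2}$ the closed unit ball of $\ell^2$. If $\mathcal A$ is measurable and $\gamma(\mathcal A)\ge\Phi(a)$, then $\gamma_*(\mathcal A+tB_{\ell^2})\ge\Phi(a+t)$ for all $t\ge0$, with $\gamma_*$ the inner measure.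

For example, if $\mathcal A$ is the half-space on which the first coordinate is at most $a$, then $\gamma(\mathcal A)=\Phi(a)$, and $\mathcal A+tB_{\ell^2}$ is the half-space with bound $a+t$: equality. The allowed shifts are those in $\ell^2$, the Cameron–Martin space of $\gamma$; (4) says what they do to the field.

**Proposition 7.** Let $r_\infty<r_0$, $x\in(r_\infty,r_0)$ and $\varepsilon'>0$. There is $q>0$ such that for all large $N$,
$$\mathbb P\big(\mathcal N([x-\varepsilon',x+\varepsilon'])\ge e^{NI(x)}\big)\ge1-e^{-qN}.$$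

**Proof.**

**Step 1: choose the parameters in the right order.** The curvature threshold and the exponential gain depend only on $x$:
$$c=\frac{x-r_\infty}4,\qquad\kappa=\frac{c^2}{8\xi''}.$$
For $\theta\in(0,\min(\frac\kappa4,\frac14))$ let $\delta=4C_1\sqrt\theta$, $s=4\sqrt{\delta/c}$, $\beta=\delta+2Ms$. All three tend to $0$ with $\theta$, so we can fix $\theta$ with $s\le\min(1,\frac{3c}{20M})$ and $\beta\le\varepsilon'/2$. Only now choose $\varepsilon\in(0,\min(c,\varepsilon'/2))$ so small that, with $D=[x-\varepsilon,x+\varepsilon]$ and $m_N=\mathbb E\,\mathcal N(D)$,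

* $I(x-2\varepsilon)\le I(x-\varepsilon)+\frac\kappa4$, possible by continuity of $I$, since $x-2\varepsilon>x-2c>r_\infty$;
* $\mathbb E[\mathcal N(D)^2]\le e^{\theta N}m_N^2$ for all large $N$, possible by Fact 3.

By Facts 1 and 2, $\frac1N\ln m_N\to I(x-\varepsilon)>I(x)$.

**Step 2: many maxima with not too small probability.** By (2), $\mathbb P(\mathcal N(D)\ge\frac{m_N}2)\ge\frac14e^{-\theta N}$ for large $N$.

**Step 3: few of them are ill-conditioned.** Let $\mathcal B$ be the number of critical points with $\frac1N\partial_rH\in U:=(x-2\varepsilon,x+2\varepsilon)$ and $\frac1N\lambda_{\max}(\mathrm{Hess}_SH)>-c$. This is $C_O$ for the open set $O=\{(r,e,\ell):r\in U,\ \ell>-c\}$. For $r\in U$ we have $r-c>x-2\varepsilon-c>x-3c=r_\infty+c$. So by Lemma 5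
$$\mathbb P(\lambda_{\max}(X)-r>-c)\le\mathbb P(\lambda_{\max}(X)\ge r_\infty+c)\le e^{-Nc^2/(4\xi'')}=e^{-2\kappa N}.$$
Since $U\subset(r_\infty,\infty)$, Lemma 3 gives $\sup_UK=I(x-2\varepsilon)$. By Lemma 4, for large $N$,
$$\mathbb E\,\mathcal B\le e^{N(I(x-2\varepsilon)-\kappa+\kappa/8)}\le e^{N(I(x-\varepsilon)-5\kappa/8)}\le e^{-\kappa N/2}m_N,$$
where the last inequality uses $m_N\ge e^{N(I(x-\varepsilon)-\kappa/8)}$. By Markov, $\mathbb P(\mathcal B\ge\frac{m_N}4)\le4e^{-\kappa N/2}$.

**Step 4: a good event of probability at least $e^{-2\theta N}$.** Let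
$$\mathcal A=\{\mathcal N(D)\ge\tfrac{m_N}2\}\cap\{\mathcal B<\tfrac{m_N}4\}\cap G_M\cap\{J\in\mathcal L\}.$$
By Steps 2, 3 and (3), $\mathbb P(\mathcal A)\ge\frac14e^{-\theta N}-4e^{-\kappa N/2}-e^{-N}\ge e^{-2\theta N}$ for large $N$, because $\frac\kappa2>2\theta$ and $1>\theta$. This is the place where the gain $\kappa$ must beat the loss $\theta$, and it is why $\theta$ was chosen after $\kappa$. On $\mathcal A$, at least $\frac{m_N}2$ local maxima have $\frac1N\partial_rH\in D\subset U$, and fewer than $\frac{m_N}4$ of them have $\frac1N\lambda_{\max}(\mathrm{Hess}_SH)>-c$. So there are at least $\frac{m_N}4$ critical points with $\frac1N\partial_rH\in D$ and $\frac1N\mathrm{Hess}_SH\le-c\,\mathrm{Id}$.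

**Step 5: enlarge the good event.** Since $\Phi(-u)\le e^{-u^2/2}$ for $u\ge0$, taking $u=2\sqrt{\theta N}$ gives $\gamma(\mathcal A)\ge e^{-2\theta N}\ge\Phi(-2\sqrt{\theta N})$. With $t=4\sqrt{\theta N}$ the isoperimetric inequality yields
$$\gamma_*(\mathcal A+tB_{\ell^2})\ge\Phi(2\sqrt{\theta N})\ge1-e^{-2\theta N}.$$

**Step 6: on the enlarged event the maxima are still there.** Let $J=J'+h$ with $J'\in\mathcal A$ and $\|h\|_2\le t$. Both $J'$ and $h$ lie in the linear space $\mathcal L$, so $H_J=H_{J'}+H_h$. By (4), $|H_h|/N$ and $|\partial_rH_h|/N$ are at most $C_1t/\sqrt N=4C_1\sqrt\theta=\delta$ on $S$. Apply Lemma 6 with $f=H_{J'}/N$, which satisfies the derivative bounds because $J'\in G_M$, and with perturbation $H_h/N$ and $[a,b]=D$. It yields at least $\frac{m_N}4$ distinct local maxima of $H_J$ on $S$ with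
$$\tfrac1N\partial_rH_J\in[x-\varepsilon-\beta,x+\varepsilon+\beta]\subset[x-\varepsilon',x+\varepsilon'].$$
For large $N$, $\frac{m_N}4\ge e^{NI(x)}$, since $\frac1N\ln m_N\to I(x-\varepsilon)>I(x)$. So the claim holds with $q=2\theta$. $\square$

## 9. Proofs of Theorem 1 and Theorem 2(a)–(c)

**Theorem 2(b).** The aim is to show that windows where $I<0$ are empty. By (3), w.o.p. no point of $S$ has $|\partial_rH|/N>M$, so w.o.p. $\mathcal N(D)=\mathcal N(D')$ with $D'=D\cap[-M,M]$. If $D'$ is empty, nothing remains. If $D'$ is a single point, enlarge it to a small interval still at positive distance from $[r_\infty,r_0]$. By Fact 2, $\lim\frac1N\ln\mathbb E\,\mathcal N(D')=\sup_{D'}I$. This is negative by Fact 1: it is $-\infty$ if $D'$ lies below $r_\infty$, and at most $I(\inf D')<I(r_0)=0$ if $\inf D'>r_0$. Markov's inequality $\mathbb P(\mathcal N(D')\ge1)\le\mathbb E\,\mathcal N(D')$ finishes. $\square$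

**Theorem 2(a), upper bound.** Let $D'=D\cap[-M,M]$. In both cases of (a), $D$ is non-degenerate, $\inf D\le r_0<M$ and $\sup D\ge r_\infty>-M$, so $D'$ is a non-degenerate interval. By Fact 1 and continuity, $\sup_DI=I(r_*)$ with $r_*=\max(\inf D,r_\infty)$. Since $r_*\le r_0<M-1$, points of $D$ slightly to the right of $r_*$ lie in $D'$, so $\sup_{D'}I=\sup_DI$. By Fact 2 and Markov, $\mathbb P(\mathcal N(D')\ge e^{N(\sup_DI+\eta)})\le e^{-\eta N/2}$ for large $N$, and w.o.p. $\mathcal N(D)=\mathcal N(D')$.

**Theorem 2(a), lower bound for $r_\infty<r_0$.** We place a window of Proposition 7 inside $D$, close to $r_*$. The open interval $\mathrm{int}\,D\cap(r_\infty,r_0)=(r_*,\min(\sup D,r_0))$ is non-empty, because each of $\inf D,r_\infty$ is smaller than each of $\sup D,r_0$. By continuity choose $x$ in it with $I(x)\ge I(r_*)-\eta$, and $\varepsilon'>0$ with $[x-\varepsilon',x+\varepsilon']\subset D$. By Proposition 7, w.o.p. $\mathcal N(D)\ge e^{NI(x)}\ge e^{N(\sup_DI-\eta)}$. Note that $x>r_\infty$ strictly even if $r_*=r_\infty$: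 this is how the endpoint without a spectral gap is handled.

**Theorem 2(a), lower bound for $r_\infty=r_0$.** By (1) this is $\xi=a_2x^2$. Section 1 already found two maxima; here is an argument that also gives w.o.p. Now $\sup_DI=I(r_0)=0$, so we only need $\mathcal N(D)\ge1$. Choose $\varepsilon>0$ with $(r_\infty-\varepsilon,r_\infty+\varepsilon)\subset D$. Since $S$ is compact, $H_N$ has at least one local maximum. By (b), applied to $(-\infty,r_\infty-\varepsilon]$ and $[r_0+\varepsilon,\infty)$, w.o.p. all local maxima have $\frac1N\partial_rH\in(r_\infty-\varepsilon,r_\infty+\varepsilon)\subset D$. So w.o.p. $\mathcal N(D)\ge1$ and $\frac1N\ln\mathcal N(D)\ge0$.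

The almost sure convergence follows since, for each $\eta=1/k$, the probabilities $e^{-qN}$ are summable in $N$, whatever the joint law of the $H_N$. $\square$

**Theorem 1.** Let $x\in[r_\infty,r_0]$, $\varepsilon>0$, $D=[x-\varepsilon,x+\varepsilon]$. Then $x-\varepsilon<r_0$ and $x+\varepsilon>r_\infty$, and if $r_\infty=r_0=x$ then $r_\infty\in\mathrm{int}\,D$. So (a) applies, and $\frac1N\ln\mathcal N(D)\to\sup_DI=I(\max(x-\varepsilon,r_\infty))$ in probability. As $\varepsilon\searrow0$ this tends to $I(x)$ by continuity of $I$ on $[r_\infty,\infty)$. The statement asked about is proved. $\square$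

**Theorem 2(c).** Let $r_\infty<r_0$ and $0<\varepsilon<r_0-r_\infty$. By (b), w.o.p. all local maxima have $\frac1N\partial_rH\in(r_\infty-\varepsilon,r_0+\varepsilon)$. By (a) with $D=[r_0-\varepsilon,r_0]$ and $\eta<I(r_0-\varepsilon)$, which is positive by Fact 1, w.o.p. $\mathcal N([r_0-\varepsilon,r_0])\ge1$. By (a) with $D=[r_\infty,r_\infty+\varepsilon]$ and $\eta<I(r_\infty)$, w.o.p. $\mathcal N([r_\infty,r_\infty+\varepsilon])\ge1$. So the maximum and the minimum of $\frac1N\partial_rH$ over the local maxima are w.o.p. within $\varepsilon$ of $r_0$ and $r_\infty$. If $r_\infty=r_0$, we saw in (a) that w.o.p. all local maxima, of which there is at least one, have $\frac1N\partial_rH$ within $\varepsilon$ of $r_\infty$. The last claim is (a) with $D=\mathbb R$, where $r_*=r_\infty$, together with $I(r_\infty)=\frac12\ln u-\frac{u-1}{u+1}$ from Section 2. $\square$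

## 10. Radial derivative, energy and top eigenvalue of a typical counted maximum

It remains to prove Theorem 2(d). The pattern is the same for all three quantities: bound the mean number of exceptions by $e^{N(I_*-\mathrm{const})}$, where $I_*=\sup_DI=I(r_*)$, and compare with the lower bound on $\mathcal N(D)$ that (a) now provides w.o.p. Here $r_\infty<r_0$ and $D,r_*$ are as in (a).

**Step 1: the radial derivative.** A counted maximum with $\frac1N\partial_rH<r_*-\eta$ can exist only if $r_*=r_\infty$, since otherwise $r_*=\inf D$. If $r_*=r_\infty$, then w.o.p. there is none, by (b). For the other side let $M'=\max(M,r_*+\eta+1)$. On $G_M\subset G_{M'}$ the number of counted maxima with $\frac1N\partial_rH>r_*+\eta$ is at most $\mathcal N([r_*+\eta,M'])$, whose mean is at most $e^{N(I(r_*+\eta)+o(1))}$ by Fact 2. By Fact 1, $g:=I_*-I(r_*+\eta)>0$. By Markov, w.o.p. this number is at most $e^{N(I_*-g/2)}$, while by (a) w.o.p. $\mathcal N(D)\ge e^{N(I_*-g/4)}$. So w.o.p. the exceptions are at most $e^{-gN/4}\mathcal N(D)$.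

**Step 2: energy and top eigenvalue.** Let $\zeta>0$, to be chosen, and $U=(r_*-\zeta,M+1)$. By (3), and by (b) if $r_*=r_\infty$, w.o.p. all local maxima counted by $\mathcal N(D)$ have $\frac1N\partial_rH\in U$. Let $O$ be the open set of $(r,e,\ell)$ with $r\in U$ and $|e-\rho r|>\eta$, respectively $|\ell-(r_\infty-r)|>\eta$. Then w.o.p. the number of counted maxima violating the energy condition, respectively the eigenvalue condition, is at most $C_O$. The probability in Lemma 4 is
$$\mathbb P(|Y|>\eta)\le2e^{-N\eta^2/(2w)}\ \text{(zero if }w=0),\qquad\text{resp.}\qquad\mathbb P(|\lambda_{\max}(X)-r_\infty|>\eta)\le2e^{-N\eta^2/(16\xi'')}$$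
for large $N$, by Lemma 5. So the hypothesis of Lemma 4 holds with some $\kappa=\kappa(\eta)>0$ that does not depend on $\zeta$. By Lemma 3, $K=I\le I_*$ on $[r_*,\infty)$, and $K$ is continuous at $r_*$; hence we can choose $\zeta$ with $\sup_UK\le I_*+\frac\kappa4$. This is where it matters that $K$ is continuous across $r_\infty$, although $I$ jumps to $-\infty$ there. Lemma 4 gives $\mathbb E\,C_O\le e^{N(I_*-\kappa/2)}$ for large $N$. By Markov, w.o.p. $C_O\le e^{N(I_*-\kappa/4)}$, and by (a) w.o.p. $\mathcal N(D)\ge e^{N(I_*-\kappa/8)}$. So w.o.p. the exceptions are at most $e^{-\kappa N/8}\mathcal N(D)$.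

**Step 3: combine.** Adding the exceptional sets from Steps 1 and 2, w.o.p. all but at most $e^{-qN}\mathcal N(D)$ of the counted maxima satisfy all three conditions, for any $q>0$ smaller than the three rates found and all large $N$. $\square$
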